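\title{Countable unions and $P$-spaces of finite sets\\ without the axiom of choice}

\begin{abstract}
For an infinite set $X$, let $\mathbf{S}(X,[X]^{\le\omega})$ be the space of finite subsets of $X$ in which a basic neighborhood of $x$ consists of the finite supersets of $x$ that avoid a given countable set. We prove in $\mathbf{ZF}$ that this space is a $P$-space if and only if every countable union of countable subsets of $X$ is countable. Consequently, the statement that all these spaces are $P$-spaces is equivalent in $\mathbf{ZF}$ to the statement that countable unions of countable sets are countable. The proof replaces the choice of countably many neighborhoods by a definition: to a family of finite sets that some countable set meets, it attaches the union of the minimal finite sets that all such countable sets meet.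
\end{abstract}

\section{The question and the results}\label{sec:intro}

We work in $\mathbf{ZF}$, Zermelo--Fraenkel set theory without the axiom of choice. A set is \emph{countable} if it injects into $\omega$; finite sets are countable. We write $[X]^{<\omega}$ and $[X]^{\le\omega}$ for the families of all finite and of all countable subsets of a set $X$. An \emph{ideal} on $X$ is a family $\mathcal I$ of subsets of $X$ that contains $\emptyset$ and is closed under subsets and finite unions.

Let $\mathcal I$ be an ideal on $X$. For $x\in[X]^{<\omega}$ and $z\in\mathcal I$ with $x\cap z=\emptyset$, put
\[
U(x,z)=\{y\in[X]^{<\omega}: x\subseteq y\subseteq X\setminus z\}.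
\]
If $V\subseteq[X]^{<\omega}$, we call $z\in\mathcal I$ a \emph{witness for $x\in V$} when $x\cap z=\emptyset$ and $U(x,z)\subseteq V$. The space $\mathbf S(X,\mathcal I)$ is the set $[X]^{<\omega}$ in which $V$ is open if and only if every $x\in V$ has a witness. This is a topology: if $z$ and $z'$ are witnesses for $x\in V$ and $x\in V'$, then $z\cup z'$ is a witness for $x\in V\cap V'$, and the other axioms hold trivially. Each $U(x,z)$ is open, since $z$ is a witness for every $y\in U(x,z)$.

The main case is $\mathcal I=[X]^{\le\omega}$ with $X$ infinite. If finite sets are read as their characteristic functions, then $U(x,z)$ prescribes the value $1$ on $x$ and the value $0$ on $z$: a basic neighborhood fixes countably many coordinates. The space is Hausdorff, because a point $a\in x\setminus y$ gives disjoint open sets $U(\{a\},\emptyset)\ni x$ and $U(\emptyset,\{a\})\ni y$. If $X$ is countable it is discrete, because $U(x,X\setminus x)=\{x\}$. If $X$ is uncountable it has no isolated point, because $U(x,z)$ contains $x\cup\{a\}$ for every $a\notin x\cup z$.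

A \emph{$P$-space} is a space in which every $G_\delta$-set, that is, every intersection of countably many open sets, is open. Fixing countably many coordinates countably many times ought to fix only countably many coordinates, so $\mathbf S(X,[X]^{\le\omega})$ ought to be a $P$-space, and for uncountable $X$ a Hausdorff $P$-space without isolated points. The question is how much choice this needs. Consider the following statements.
\begin{itemize}
\item[] $\mathbf{CAC}$: every countable family of nonempty sets has a choice function.
\item[] $\mathbf{CUC}$: the union of a countable family of countable sets is countable.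
\item[] $\mathbf{PS}_0$: for every infinite set $X$, the space $\mathbf S(X,[X]^{\le\omega})$ is a $P$-space.
\end{itemize}
It is known that in $\mathbf{ZF}$ the axiom $\mathbf{CAC}$ implies $\mathbf{PS}_0$, that $\mathbf{PS}_0$ implies $\mathbf{CUC}$, and that $\mathbf{PS}_0$ does not imply $\mathbf{CAC}$. The problem, posed by Tachtsis and Wajch \cite{TW}, is whether $\mathbf{CUC}$ implies $\mathbf{PS}_0$ in $\mathbf{ZF}$.

The proof of $\mathbf{PS}_0$ from $\mathbf{CAC}$ shows what is at stake. Let $x\in\bigcap_nV_n$ with each $V_n$ open. \emph{Choose} a witness $z_n$ for $x\in V_n$, for each $n$; then $z=\bigcup_nz_n$ is \emph{countable}, and it is a witness for $x\in\bigcap_nV_n$. Choice enters at the two emphasized words, and $\mathbf{CUC}$ settles only the second. The first is a choice from families that are uncountable when $X$ is, since with $z_n$ every $z_n\cup\{a\}$, $a\notin x$, is a witness too. As $\mathbf{CUC}$ speaks only of countable sets, one would guess that it cannot make this choice and that $\mathbf{PS}_0$ is strictly stronger. The guess is wrong.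

\begin{theorem}\label{thm:global}
In $\mathbf{ZF}$, $\mathbf{CUC}$ implies $\mathbf{PS}_0$. Hence $\mathbf{CUC}$ and $\mathbf{PS}_0$ are equivalent.
\end{theorem}

The equivalence holds one set at a time.

\begin{theorem}\label{thm:local}
For every infinite set $X$ the following are equivalent:
\begin{enumerate}
\item[(1)] $\mathbf S(X,[X]^{\le\omega})$ is a $P$-space;
\item[(2)] the union of every countable family of countable subsets of $X$ is countable.
\end{enumerate}
\end{theorem}

The argument uses countability only through two closure properties of the ideal.

\begin{theorem}\label{thm:ideal}
Let $\mathcal I$ be an ideal on a set $X$ and let $\Lambda$ be a nonempty set.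
\begin{enumerate}
\item[(a)] Suppose that
\begin{itemize}
\item[(U)] $\bigcup_{p\in z}A_p\in\mathcal I$ whenever $z\in\mathcal I$ and $(A_p)_{p\in z}$ is a family of members of $\mathcal I$;
\item[(L)] $\bigcup_{i,k}B_{i,k}\in\mathcal I$ whenever $(B_{i,k})_{(i,k)\in\Lambda\times\omega}$ is a family of members of $\mathcal I$.
\end{itemize}
Then every intersection $\bigcap_{i\in\Lambda}V_i$ of open sets of $\mathbf S(X,\mathcal I)$ is open.
\item[(b)] Conversely, if all such intersections are open, then $\bigcup_{i\in\Lambda}A_i\in\mathcal I$ for every family $(A_i)_{i\in\Lambda}$ of members of $\mathcal I$.
\end{enumerate}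
\end{theorem}

For an infinite well-ordered cardinal $\kappa$, that is, an infinite ordinal not in bijection with any smaller ordinal, let $[X]^{\le\kappa}$ be the family of subsets of $X$ that inject into $\kappa$. Recall that $\mathbf{ZF}$ proves $|\kappa\times\kappa|=\kappa$ for such $\kappa$, by the canonical well-ordering of pairs of ordinals; in particular $\kappa\times2$ and $\kappa\times\omega$ inject into $\kappa$. The family $[X]^{\le\kappa}$ is an ideal: from injections $f\colon A\to\kappa$ and $g\colon B\to\kappa$ one gets an injection $A\cup B\to\kappa\times2$ sending $a\in A$ to $(f(a),0)$ and $b\in B\setminus A$ to $(g(b),1)$.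

\begin{corollary}\label{cor:kappa}
Let $\kappa$ be an infinite well-ordered cardinal and $X$ a set. Intersections of $\kappa$-indexed families of open sets of $\mathbf S(X,[X]^{\le\kappa})$ are open if and only if the union of every $\kappa$-indexed family of members of $[X]^{\le\kappa}$ belongs to $[X]^{\le\kappa}$.
\end{corollary}

The idea is to \emph{define} a witness instead of choosing one. Section~\ref{sec:covers} turns witnesses into covers of a family of finite sets, Section~\ref{sec:graphs} finds a canonical cover by hand when the family is the edge set of a graph, Section~\ref{sec:tight} treats finite sets of any size, and Section~\ref{sec:proofs} deduces the theorems.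

\section{Witnesses as covers}\label{sec:covers}

From now on $\mathcal I$ is a fixed ideal on $X$, and its members are called \emph{small}; the reader may take ``small'' to mean ``countable subset of $X$''. The letters $x,y$ denote finite subsets of $X$, and $a,b,p,v,w$ denote elements of $X$. The easy half of Theorem~\ref{thm:ideal} needs only the basic neighborhoods of $\emptyset$.

\begin{proof}[Proof of Theorem~\ref{thm:ideal}(b)]
Let $(A_i)_{i\in\Lambda}$ be a family of small sets. The sets $U(\emptyset,A_i)$ are open and contain $\emptyset$. By hypothesis their intersection is open, so there is a small $z$ with $U(\emptyset,z)\subseteq U(\emptyset,A_i)$ for all $i$. If $a\notin z$, then $\{a\}\in U(\emptyset,z)$, so $\{a\}\in U(\emptyset,A_i)$ and $a\notin A_i$ for every $i$. Hence $\bigcup_iA_i\subseteq z$, and $\bigcup_iA_i$ is small.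
\end{proof}

For the other half we need a rule that assigns to an open $V$ and a point $x\in V$ one particular witness. The distinction that matters in $\mathbf{ZF}$ is this. From ``for each $i$ there is a witness'' one may fix a witness for one index, or for finitely many, but one does not obtain a function $i\mapsto z_i$. If a formula singles out exactly one $z_i$ for each $i$, then the function exists by the Replacement axiom. When $X$ carries extra structure such a formula can be easy to find.

\begin{example}\label{ex:omega1}
Let $X=\omega_1$, the least uncountable ordinal, and assume condition (2) of Theorem~\ref{thm:local}. A countable $z\subseteq\omega_1$ is contained in the ordinal $\bigcup_{\beta\in z}(\beta+1)$, which is countable by (2). So if $x\in V_n$ has a witness, it has one of the form $\alpha\setminus x$ with $\alpha<\omega_1$, and we may take the least such $\alpha$.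
\end{example}

In general $X$ has no order, and the rule must be read off from $V$ and $x$ alone. We first strip away the topology.

\begin{definition}\label{def:cover}
Let $\mathcal F\subseteq[X]^{<\omega}$. A set $h\subseteq X$ \emph{hits} $\mathcal F$ if $h\cap F\ne\emptyset$ for all $F\in\mathcal F$. A \emph{cover} of $\mathcal F$ is a small set that hits $\mathcal F$, and $\mathcal F$ is \emph{coverable} if it has a cover.
\end{definition}

A coverable family does not contain $\emptyset$, and the empty family is covered by $\emptyset$. For $x\in[X]^{<\omega}$ and $V\subseteq[X]^{<\omega}$ let
\[
\mathcal F(x,V)=\{y\setminus x:\ x\subseteq y\in[X]^{<\omega},\ y\notin V\}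
\]
be the family of ways to leave $V$ by adding points to $x$.

\begin{lemma}\label{lem:translate}
Every witness for $x\in V$ is a cover of $\mathcal F(x,V)$. If $h$ is a cover of $\mathcal F(x,V)$, then $h\setminus x$ is a witness for $x\in V$.
\end{lemma}

\begin{proof}
Let $z$ be small and disjoint from $x$. Then $U(x,z)\subseteq V$ says that every finite $y\supseteq x$ with $y\notin V$ meets $z$, and $y$ meets $z$ if and only if $y\setminus x$ does. So $z$ is a witness if and only if it hits $\mathcal F(x,V)$. For the second claim, the members of $\mathcal F(x,V)$ are disjoint from $x$, so $h\setminus x$ hits $\mathcal F(x,V)$ whenever $h$ does.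
\end{proof}

The task is now to define a cover of an arbitrary coverable family $\mathcal F$. Nothing is lost in this passage: the covers of $\mathcal F$ are exactly the witnesses for $\emptyset\in V$, where $V$ is the interior of $[X]^{<\omega}\setminus\mathcal F$, because $U(\emptyset,z)$ is open and is disjoint from $\mathcal F$ precisely when $z$ hits $\mathcal F$.

Let $X$ be uncountable and let small mean countable. The three obvious candidates fail. The intersection of all covers need not hit $\mathcal F$: for $\mathcal F=\{\{a,b\}\}$ with $a\neq b$ it is empty. The union of all covers is $X$. The set $\bigcup\mathcal F$ hits $\mathcal F$ but can be too large: the \emph{star} $\{\{v,w\}:w\in X\setminus\{v\}\}$ has the cover $\{v\}$ and the union $X$.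

\section{The case of graphs}\label{sec:graphs}

In this section small means countable, and we assume condition (2) of Theorem~\ref{thm:local}. If $\mathcal F$ is a coverable family of singletons, every cover contains $\bigcup\mathcal F$, which is therefore the least cover. The first interesting case is a coverable family $\mathcal F$ of two-element sets, the edges of a graph on $X$. Write $\Gamma(v)=\{w:\{v,w\}\in\mathcal F\}$ for the set of neighbors of $v$.

The star suggests the remedy: an uncountable star should be replaced by its center. Let
\[
D=\{v\in X:\Gamma(v)\text{ is uncountable}\},\qquad \mathcal E=\{e\in\mathcal F:e\cap D=\emptyset\},\qquad K=D\cup\bigcup\mathcal E .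
\]
The set $K$ is defined from $\mathcal F$ alone, and it hits $\mathcal F$, since an edge either meets $D$ or belongs to $\mathcal E$. To see that $K$ is countable, fix one cover $z$ of $\mathcal F$. A cover that omits $v$ must contain $\Gamma(v)$, which is impossible for $v\in D$; so $D\subseteq z$. An edge $e\in\mathcal E$ meets $z$ in some point $p\notin D$, and then $e\subseteq\{p\}\cup\Gamma(p)$. Hence
\[
\bigcup\mathcal E\subseteq\bigcup_{p\in z\setminus D}\bigl(\{p\}\cup\Gamma(p)\bigr),
\]
a countable union of countable sets, which is countable by (2). The arbitrary cover $z$ occurs in the proof that $K$ is countable but not in the definition of $K$. This is the whole mechanism: for countably many graphs $\mathcal F_n$ the sequence of sets $K_n$ exists, and each $K_n$ is countable by an argument that concerns $\mathcal F_n$ alone.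

To generalize, we need a description of $K$ that does not mention degrees. Every cover meets each edge and each singleton $\{v\}$ with $v\in D$. Conversely, let $s$ be a finite set that contains no edge and no point of $D$. Then
\[
h=\Bigl(z\cup\bigcup_{v\in s}\Gamma(v)\Bigr)\setminus s
\]
is a cover disjoint from $s$. Indeed, $h$ is countable; an edge disjoint from $s$ meets $z\setminus s$; and an edge $\{v,w\}$ with $v\in s$ has $w\notin s$ and $w\in\Gamma(v)$, so $w\in h$. Thus a finite set is met by every cover if and only if it contains an edge or a point of $D$, and the minimal such sets are the singletons $\{v\}$ with $v\in D$ and the edges in $\mathcal E$. The set $K$ is the union of the minimal finite sets that no cover can avoid.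

\section{Unavoidable sets and tight families}\label{sec:tight}

We return to an arbitrary ideal $\mathcal I$ and take the last sentence as a definition.

\begin{definition}\label{def:unavoidable}
Let $\mathcal F\subseteq[X]^{<\omega}$ be coverable. A finite set $s\subseteq X$ is \emph{$\mathcal F$-unavoidable} if every cover of $\mathcal F$ meets $s$. The family of $\subseteq$-minimal $\mathcal F$-unavoidable sets is denoted by $M(\mathcal F)$.
\end{definition}

That $\bigcup M(\mathcal F)$ hits $\mathcal F$ will be immediate; the difficulty is to show that it is small. For graphs we spread the edges over the points $p$ of one cover and used that the part at $p$ was small. For larger sets the part at $p$ is the \emph{link}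
\[
\mathcal M_p=\{m\setminus\{p\}:p\in m\in\mathcal M\}
\]
of the family $\mathcal M=M(\mathcal F)$, whose members are shorter by one element, so one wants an induction on size. Coverability cannot serve as the induction hypothesis, since a star is coverable and has a large union. We need a property of $M(\mathcal F)$ that rules out stars and passes to links. The members of a coverable family $\mathcal M$ are always $\mathcal M$-unavoidable; the property is that none of their proper subsets is.

\begin{definition}\label{def:tight}
A family $\mathcal M\subseteq[X]^{<\omega}$ is \emph{tight} if it is coverable and, whenever $t\subsetneq m\in\mathcal M$, some cover of $\mathcal M$ is disjoint from $t$.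
\end{definition}

An uncountable star is not tight for the ideal of countable sets, since every cover contains the center. The empty family is tight. A subfamily of a tight family is tight, because a cover of a family covers each subfamily. No member of a tight family $\mathcal M$ properly contains another: if $t\subsetneq m$ with $t,m\in\mathcal M$, a cover of $\mathcal M$ would have to miss $t$.

\begin{lemma}\label{lem:M}
If $\mathcal F$ is coverable, then $M(\mathcal F)$ is tight and $\bigcup M(\mathcal F)$ hits $\mathcal F$.
\end{lemma}

\begin{proof}
Every cover of $\mathcal F$ meets every $\mathcal F$-unavoidable set, so it is a cover of $M(\mathcal F)$; in particular $M(\mathcal F)$ is coverable and its members are nonempty. If $t\subsetneq m\in M(\mathcal F)$, then $t$ is not $\mathcal F$-unavoidable by the minimality of $m$, so some cover of $\mathcal F$ is disjoint from $t$, and it is a cover of $M(\mathcal F)$. Thus $M(\mathcal F)$ is tight.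

Let $F\in\mathcal F$. Then $F$ is $\mathcal F$-unavoidable. As $F$ is finite, among its $\mathcal F$-unavoidable subsets there is one, $m$, with the fewest elements, and $m\in M(\mathcal F)$. Since $\emptyset\ne m\subseteq F\cap\bigcup M(\mathcal F)$, the set $\bigcup M(\mathcal F)$ meets $F$.
\end{proof}

If $\{p\}\in\mathcal M$, the link $\mathcal M_p$ contains $\emptyset$ and is not coverable. This is the only exception.

\begin{lemma}\label{lem:link}
Let $\mathcal M$ be tight, $p\in X$ and $\{p\}\notin\mathcal M$. Then $\mathcal M_p$ is tight.
\end{lemma}

\begin{proof}
A cover $h$ of $\mathcal M$ with $p\notin h$ is a cover of $\mathcal M_p$: it meets each $m\in\mathcal M$ with $p\in m$, and it does so in a point of $m\setminus\{p\}$.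

Let $p\in m\in\mathcal M$ and $t\subsetneq m\setminus\{p\}$. Then $t\cup\{p\}\subsetneq m$, so by tightness some cover $h$ of $\mathcal M$ is disjoint from $t\cup\{p\}$. This $h$ omits $p$, so it is a cover of $\mathcal M_p$, and it is disjoint from $t$.

It remains to see that $\mathcal M_p$ is coverable. If $\mathcal M_p=\emptyset$, it is. Otherwise fix $m\in\mathcal M$ with $p\in m$. Since $m\ne\{p\}$, the set $t=\emptyset$ is a proper subset of $m\setminus\{p\}$, and the previous paragraph yields a cover of $\mathcal M_p$.
\end{proof}

\begin{proposition}\label{prop:bounded}
Assume \textup{(U)} and let $k\in\omega$. If $\mathcal M$ is tight and its members have at most $k$ elements, then $\bigcup\mathcal M$ is small.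
\end{proposition}

\begin{proof}
We use induction on $k$, for all such $\mathcal M$ at once. If $k=0$, then $\mathcal M=\emptyset$, since $\emptyset\notin\mathcal M$. Let $k\ge1$ and fix one cover $z$ of $\mathcal M$. For $p\in z$ put
\[
A_p=\begin{cases}\{p\}&\text{if }\{p\}\in\mathcal M,\\ \{p\}\cup\bigcup\mathcal M_p&\text{if }\{p\}\notin\mathcal M.\end{cases}
\]
The set $\{p\}$ is small as a subset of $z$. In the second case $\mathcal M_p$ is tight by Lemma~\ref{lem:link} and its members have at most $k-1$ elements, so $\bigcup\mathcal M_p$ is small by the induction hypothesis. Hence every $A_p$ is small, and $\bigcup_{p\in z}A_p$ is small by (U).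

We show that $\bigcup\mathcal M\subseteq\bigcup_{p\in z}A_p$. Let $m\in\mathcal M$ and take $p\in m\cap z$. If $\{p\}\in\mathcal M$, then $m=\{p\}=A_p$, because no member of $\mathcal M$ properly contains another. Otherwise $m\setminus\{p\}\in\mathcal M_p$, so $m\subseteq A_p$.
\end{proof}

The form of the induction is what avoids choice. A direct construction would pick a cover of $\mathcal M_p$ for every $p\in z$, infinitely many choices at once. Here $A_p$ is given by a formula in $\mathcal M$ and $p$, and the induction hypothesis is a statement about the set $\bigcup\mathcal M_p$ in which no cover is mentioned. Both hypotheses of the proposition are needed.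

\begin{example}[the hypothesis (U)]\label{ex:U}
The case $k=2$ of the conclusion of Proposition~\ref{prop:bounded} already implies (U). Let $z$ and $A_p$ $(p\in z)$ be small, and put $\mathcal M=\{\{p,a\}:p\in z,\ a\in A_p\setminus z\}$. For a member $\{p,a\}$, the cover $z$ omits $a$ and the cover $(z\setminus\{p\})\cup(A_p\setminus z)$ omits $p$, so $\mathcal M$ is tight. If $\bigcup\mathcal M$ is small, then so is $\bigcup_{p\in z}A_p\subseteq z\cup\bigcup\mathcal M$.
\end{example}

\begin{example}[the bound on sizes]\label{ex:bound}
Let $X$ consist of distinct points $a_j,b_j$ $(j\in\omega)$ and let $\mathcal I=[X]^{<\omega}$, which satisfies (U). Put $m_k=\{a_0,\dots,a_{k-1},b_k\}$ and $\mathcal M=\{m_k:k\in\omega\}$. The finite set $h_j=\{b_0,\dots,b_j,a_j\}$ is a cover of $\mathcal M$: it contains $b_k\in m_k$ for $k\le j$ and $a_j\in m_k$ for $k>j$. Moreover $h_j\cap m_k=\{a_j\}$ for $j<k$ and $h_k\cap m_k=\{b_k\}$. A proper subset $t$ of $m_k$ omits some point of $m_k$, and the cover that meets $m_k$ in that point only is disjoint from $t$. So $\mathcal M$ is tight, while $\bigcup\mathcal M=X$ is not small.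
\end{example}

\section{Proofs of the theorems}\label{sec:proofs}

The members of $M(\mathcal F)$ may have unbounded size, so Proposition~\ref{prop:bounded} does not apply to $M(\mathcal F)$ directly. It applies to the members of each fixed size, and the $\omega$ many resulting sets are collected again by (L). This is the reason for the factor $\omega$ in that hypothesis.

\begin{proof}[Proof of Theorem~\ref{thm:ideal}(a)]
Let $V_i$ $(i\in\Lambda)$ be open and $x\in\bigcap_iV_i$. Put $\mathcal F_i=\mathcal F(x,V_i)$. For each $i$ there is a witness for $x\in V_i$, so $\mathcal F_i$ is coverable by Lemma~\ref{lem:translate}; we use only this property of $\mathcal F_i$ and select no witnesses. For $(i,k)\in\Lambda\times\omega$ define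
\[
\mathcal M_{i,k}=\{m\in M(\mathcal F_i):|m|=k\},\qquad B_{i,k}=\bigcup\mathcal M_{i,k}.
\]
These sets are given by a formula in $i$ and $k$, so $(B_{i,k})_{(i,k)\in\Lambda\times\omega}$ is an indexed family. By Lemma~\ref{lem:M} the family $M(\mathcal F_i)$ is tight, hence so is its subfamily $\mathcal M_{i,k}$, and $B_{i,k}$ is small by Proposition~\ref{prop:bounded}; this is where (U) is used. By (L) the set $B=\bigcup_{i,k}B_{i,k}$ is small. For each $i$ it contains $\bigcup_kB_{i,k}=\bigcup M(\mathcal F_i)$, which hits $\mathcal F_i$ by Lemma~\ref{lem:M}. So $B$ is a cover of every $\mathcal F_i$, and by Lemma~\ref{lem:translate} the single set $z=B\setminus x$ is a witness for $x\in V_i$ for all $i$. Then $U(x,z)\subseteq\bigcap_iV_i$. As $x$ was arbitrary, $\bigcap_iV_i$ is open.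
\end{proof}

\begin{remark}\label{rem:hyp}
Hypothesis (L) holds if and only if $\mathcal I$ is closed under $\Lambda$-indexed unions and under $\omega$-indexed unions. For one direction let $B_{i,k}$ depend on $i$ only, or on $k$ only (here $\Lambda\neq\emptyset$ is used); for the other take the union first over $k$ and then over $i$. Closure under $\Lambda$-indexed unions is necessary for the conclusion of part (a), by part (b), and it would be sufficient if witnesses $z_i$ could be chosen. Hypothesis (U) and closure under $\omega$-indexed unions are the price of defining the witnesses. The latter is not necessary in general: for $\mathcal I=[\omega]^{<\omega}$ and finite $\Lambda$ the intersections are open although (L) fails. For $\mathcal I=[X]^{\le\kappa}$ and $\Lambda=\kappa$, however, both (U) and (L) follow from the necessary condition, and one obtains an equivalence.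
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:kappa}]
Let $\mathcal I=[X]^{\le\kappa}$ and $\Lambda=\kappa$. If $\kappa$-indexed intersections of open sets are open, Theorem~\ref{thm:ideal}(b) gives closure under $\kappa$-indexed unions. Conversely, assume this closure. Let $J$ be a set that injects into $\kappa$ and let $(A_j)_{j\in J}$ be a family in $\mathcal I$. Fix one injection $f\colon J\to\kappa$, and put $A'_{f(j)}=A_j$ for $j\in J$ and $A'_\alpha=\emptyset$ for $\alpha\in\kappa\setminus f[J]$. Then $\bigcup_{j\in J}A_j=\bigcup_{\alpha<\kappa}A'_\alpha\in\mathcal I$. Taking $J=z\in\mathcal I$ gives (U), and taking $J=\kappa\times\omega$ gives (L). Theorem~\ref{thm:ideal}(a) applies.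
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:local}]
This is Corollary~\ref{cor:kappa} for $\kappa=\omega$, once countable families are matched with $\omega$-indexed ones. The range of a sequence $(A_n)_{n\in\omega}$ is countable, via the map sending $A$ to the least $n$ with $A_n=A$. A nonempty countable family $\mathcal A$ is the range of a sequence: fix an injection $f\colon\mathcal A\to\omega$ and a member $A\in\mathcal A$, and send $n$ to $f^{-1}(n)$ if $n\in f[\mathcal A]$ and to $A$ otherwise. The empty family has union $\emptyset$, and as a family of open sets it has the whole space as its intersection. So (1) says that $\omega$-indexed intersections of open sets are open, and (2) says that $[X]^{\le\omega}$ is closed under $\omega$-indexed unions.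
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:global}]
Assume $\mathbf{CUC}$. Then condition (2) of Theorem~\ref{thm:local} holds for every infinite $X$, so every $\mathbf S(X,[X]^{\le\omega})$ is a $P$-space, which is $\mathbf{PS}_0$. Conversely, assume $\mathbf{PS}_0$, let $\mathcal A$ be a countable family of countable sets, and put $X=\bigcup\mathcal A$. If $X$ is finite, it is countable. If $X$ is infinite, then (1) holds for $X$, hence so does (2), and (2) applied to $\mathcal A$ shows that $X$ is countable.
\end{proof}

\begin{thebibliography}{1}

\bibitem{TW}
Eleftherios Tachtsis and Eliza Wajch, \emph{Constructing crowded Hausdorff $P$-spaces in set theory without the axiom of choice}, arXiv:2510.11935 (2025).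

\end{thebibliography}
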